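\title{Null Minkowski sums with strictly convex curves}

\begin{abstract}
For a compact plane curve $\Gamma$ let $T(\Gamma)$ be the infimum of the numbers $t$ such that $E+\Gamma$ has positive area for every compact set $E$ of Hausdorff dimension greater than $t$. A segment has $T=2$ and an arc of a parabola has $T=1$. We show that strict convexity does not force $T=1$. There are strictly convex Lipschitz graphs with $T=2$; in a natural complete metric space of convex functions the typical function is strictly convex, $C^1$, and has a graph with $T=2$; and every value in $[1,2]$ is the threshold of a strictly convex $C^1$ graph with purely singular curvature measure.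
\end{abstract}

\section{The threshold of a curve}\label{sec:intro}

Let $\Gamma\subset\mathbb R^2$ be a compact curve and $E\subset\mathbb R^2$ a compact set. The sum $E+\Gamma=\{z+w:z\in E,\ w\in\Gamma\}$ is the union of the translates of $\Gamma$ by the points of $E$. How large must $E$ be for these translates to cover a set of positive area? Measuring $E$ by its Hausdorff dimension, we put
\[
T(\Gamma)=\inf\bigl\{t:\ \dim_{\mathrm H}E>t\Longrightarrow |E+\Gamma|>0\ \text{ for every compact }E\subset\mathbb R^2\bigr\},
\]
where $|\cdot|$ is Lebesgue measure (in the plane here, on the line where the context says so). No planar set has dimension above $2$, so $T(\Gamma)\le 2$. A single compact set $E$ gives a lower bound: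
\begin{equation}\label{eq:witness}
\dim_{\mathrm H}E=s\ \text{ and }\ |E+\Gamma|=0\quad\Longrightarrow\quad T(\Gamma)\ge s,
\end{equation}
because the implication in the definition then fails for every $t<s$.

A count of dimensions suggests the value $1$: a Lipschitz curve contributes one dimension to the sum, and $E$ has to supply the other. The count is right for an arc of a parabola and wrong for a segment, whose translates along its own direction overlap, so that $T=2$; both cases are worked out in Section~\ref{sec:tools}. The difference is curvature. For a convex Lipschitz function $\gamma:[a,b]\to\mathbb R$, curvature is a measure. The right derivative $p=\gamma'_+$ is bounded and nondecreasing, and the \emph{curvature measure} $D^2\gamma$ is its Lebesgue--Stieltjes measure, the finite nonnegative measure with $D^2\gamma((s,t])=p(t)-p(s)$ for $a\le s<t<b$. We call it \emph{purely singular} if its absolutely continuous part with respect to Lebesgue measure is zero. We write $\Gamma_\gamma=\{(x,\gamma(x)):x\in[a,b]\}$, and a \emph{strictly convex Lipschitz graph} is $\Gamma_\gamma$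 for a strictly convex Lipschitz $\gamma$ on a compact interval with $a<b$. Two facts are known.
\begin{itemize}
\item[(F1)] The graph of a continuous function on a compact interval of positive length has $T\ge1$.
\item[(F2)] If $\gamma$ is convex and Lipschitz and $D^2\gamma$ has a nonzero absolutely continuous part, then $T(\Gamma_\gamma)=1$.
\end{itemize}
A proof of (F1) is in Example~\ref{ex:K}. We quote (F2) without proof; it enters the proofs at one point, and Remark~\ref{rem:noF2} gives a direct argument in its place.

A convex function is strictly convex exactly when $D^2\gamma$ charges every interval, that is, when the graph contains no segment. The obstruction seen above is then absent, and (F2) asks for very little curvature, so the natural guess is that the following question from \cite{ILPTY} has a positive answer.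
\begin{quote}
\emph{Does every strictly convex Lipschitz graph $\Gamma\subset\mathbb R^2$ satisfy $T(\Gamma)=1$?}
\end{quote}
The answer is no, and the largest possible value $2$ occurs. All our null sums use one fixed set $E$. For $\theta\in\mathbb R$ let $\pi_\theta(x,y)=y-\theta x$, the projection along lines of slope $\theta$. A \emph{rational polygon} is the graph of a continuous piecewise affine function with finitely many pieces and rational slopes.

\begin{proposition}\label{prop:E}
There is a compact set $E\subset[0,1]^2$ with $\dim_{\mathrm H}E=2$ such that $|\pi_\theta(E)|=0$ for every $\theta\in\mathbb Q$. Consequently $|E+\Gamma|=0$ for every rational polygon $\Gamma$.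
\end{proposition}

\begin{theorem}\label{thm:atomic}
There are a compact set $E\subset\mathbb R^2$ with $\dim_{\mathrm H}E=2$ and, over every compact interval $[a,b]$ with $a<b$, a strictly convex Lipschitz function $\gamma$ with purely atomic $D^2\gamma$ such that $|E+\Gamma_\gamma|=0$. Hence $T(\Gamma_\gamma)=2$.
\end{theorem}

These curves have corners, but corners are not the cause. Let $u<v$, $A,B\in\mathbb R$ and $\alpha<\frac{B-A}{v-u}<\beta$. Let $X=X(u,v;A,B;\alpha,\beta)$ be the set of convex functions $\eta:[u,v]\to\mathbb R$ with $\eta(u)=A$, $\eta(v)=B$ and all difference quotients in $[\alpha,\beta]$, with the sup metric. A subset of a complete metric space is \emph{residual} if it contains a countable intersection of dense open sets; by the Baire category theorem it is then dense.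

\begin{theorem}\label{thm:typical}
Let $E$ be as in Proposition~\ref{prop:E}. A residual set of $\eta\in X$ has all of the following properties: $\eta$ is strictly convex, $\eta\in C^1[u,v]$, $\eta'(u)=\alpha$, $\eta'(v)=\beta$, $D^2\eta$ is purely singular, $|E+\Gamma_\eta|=0$ and $T(\Gamma_\eta)=2$.
\end{theorem}

\begin{theorem}\label{thm:range}
For every $t\in[1,2]$ there is a strictly convex $C^1$ function $\gamma$ on a compact interval, with $D^2\gamma$ purely singular, such that $T(\Gamma_\gamma)=t$. Hence
\[
\{T(\Gamma):\Gamma\text{ a strictly convex Lipschitz graph}\}=[1,2].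
\]
\end{theorem}

The case $t=1$ shows that the sufficient condition in (F2) is not necessary.

The first two theorems rest on one observation. For fixed compact $E$ the condition $|E+\Gamma_\eta|<\delta$ survives small uniform perturbations of $\eta$, and rational polygons have null sums. A sufficiently fast limit of rational polygons therefore has a null sum, and such a limit can be strictly convex (Sections~\ref{sec:E}--\ref{sec:typical}). For Theorem~\ref{thm:range} we keep a parabola over a random Cantor set $C$ whose branching rate is $d=2-t$ and fill the gaps with arcs from Theorem~\ref{thm:typical}; a covering count gives $T\ge2-d$ and the Fourier decay of a measure on the parabola over $C$ gives $T\le 2-d$ (Sections~\ref{sec:salem} and~\ref{sec:range}).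

\section{Standard facts, the segment and the parabola}\label{sec:tools}

\subsection*{Hausdorff dimension}
Recall that $\mathcal H^s(E)=\lim_{\delta\to0}\inf\sum_i(\operatorname{diam}U_i)^s$, the infimum over countable covers of $E$ by sets of diameter at most $\delta$, and that $\dim_{\mathrm H}E=\inf\{s:\mathcal H^s(E)=0\}$. Thus $\mathcal H^s(E)$ is $\infty$ for $s<\dim_{\mathrm H}E$ and $0$ for $s>\dim_{\mathrm H}E$. Invertible linear maps preserve dimension. For a finite measure $\mu$ on $\mathbb R^2$ let $\hat\mu(\xi)=\int e^{i\xi\cdot z}\,d\mu(z)$.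
\begin{itemize}
\item[(H1)] \emph{Mass distribution principle.} If $\mu$ is a finite Borel measure on $\mathbb R^n$, $\mu(E)>0$, and $\mu(B)\le Cr^s$ for all open balls $B$ of radius $r<1$, then $\dim_{\mathrm H}E\ge s$.
\item[(H2)] \emph{Frostman's lemma, energy form} \cite[Ch.~8 and 12]{Mattila}. If $E\subset\mathbb R^2$ is compact and $0<s<\dim_{\mathrm H}E$, there is a probability measure $\mu$ on $E$ with finite $s$-energy, that is, $\int|\hat\mu(\xi)|^2|\xi|^{s-2}\,d\xi<\infty$.
\item[(H3)] \emph{Besicovitch's theorem} \cite[Thm.~8.13]{Mattila}. If $E$ is compact and $\mathcal H^s(E)=\infty$, there is a compact $E_s\subset E$ with $0<\mathcal H^s(E_s)<\infty$; in particular $\dim_{\mathrm H}E_s=s$.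
\end{itemize}
We use (H1) in the following form. Suppose $\mu(E)>0$ and
\begin{equation}\label{eq:fulldim}
\mu(B)\le C\,4^{\sqrt\ell}\,2^{-n\ell}\quad\text{for all }\ell\ge0\text{ and all open balls }B\subset\mathbb R^n\text{ of radius}<2^{-\ell}.
\end{equation}
Then $\dim_{\mathrm H}E=n$: if the radius $r$ lies in $[2^{-\ell-1},2^{-\ell})$ and $s<n$, the right side is $C4^{\sqrt\ell}2^{-(n-s)\ell}2^{-s\ell}\le C_s(2r)^s$. A ball as in \eqref{eq:fulldim} meets at most $3^n$ half-open dyadic cubes of side $2^{-\ell}$, so it suffices to bound the mass of such cubes.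

\begin{example}[the lower bound $1$ and the segment]\label{ex:K}
Let $K$ be the compact set of numbers $\sum_{n\ge1}\omega_n2^{-n}$ with $\omega_n\in\{0,1\}$ and $\omega_n=0$ whenever $n$ is a perfect square. The first $\ell$ digits can be chosen in $2^{\ell-\lfloor\sqrt\ell\rfloor}$ ways, so $|K|\le2^{-\lfloor\sqrt\ell\rfloor}$ for all $\ell$ and $K$ is null. Let $\lambda$ be the law of the sum when the free digits are independent fair coins. No expansion ends in a string of ones, so a half-open dyadic interval of length $2^{-\ell}$ prescribes the first $\ell$ digits and has $\lambda$-mass at most $2^{\sqrt\ell}2^{-\ell}$. By \eqref{eq:fulldim}, applied to $\lambda$, $dx\times\lambda$ and $\lambda\times\lambda$,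
\[
\dim_{\mathrm H}K=1,\qquad \dim_{\mathrm H}([0,1]\times K)=\dim_{\mathrm H}(K\times K)=2 .
\]
A sparse set of digit conditions destroys measure and costs no dimension.

If $\Gamma$ is a continuous graph, each vertical line meets $(\{0\}\times K)+\Gamma$ in a translate of $K$ or not at all. The sum is null by Fubini's theorem, and \eqref{eq:witness} gives (F1).

Let $S=\{(x,\theta x+c):x\in[u,v]\}$ be a segment. Since $\pi_\theta$ is linear and equals $c$ on $S$, for every compact $E$
\begin{equation}\label{eq:segment}
E+S\subset\{(X,Y):Y-\theta X\in\pi_\theta(E)+c\},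
\end{equation}
and by Fubini's theorem the right side is null as soon as $|\pi_\theta(E)|=0$. The set $\{(x,y):0\le x\le1,\ y-\theta x\in K\}$ is a linear image of $[0,1]\times K$ and projects onto $K$. Hence $T(S)=2$.
\end{example}

\subsection*{Stability of small sums}
If $K'\subset\mathbb R^2$ is compact, the sets $K'+\bar B(0,r)$ are compact and decrease to $K'$ as $r\downarrow0$, so their measures decrease to $|K'|$.

\begin{lemma}\label{lem:stable}
Let $E$ be compact, $\eta\in C[u,v]$ and $|E+\Gamma_\eta|<\delta$. There is $r>0$ such that $|E+\Gamma_\zeta|<\delta$ for all $\zeta\in C[u,v]$ with $\|\zeta-\eta\|_\infty\le r$.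
\end{lemma}

\begin{proof}
The set $E+\Gamma_\eta$ is compact; this is where compactness of $E$ is used. Choose $r$ with $|E+\Gamma_\eta+\bar B(0,r)|<\delta$ and note that $\Gamma_\zeta\subset\Gamma_\eta+\bar B(0,r)$.
\end{proof}

\subsection*{Convex functions}
Let $\eta$ be convex and Lipschitz on $[u,v]$. The quotient $(\eta(x+t)-\eta(x))/t$ decreases to $\eta'_+(x)$ and $(\eta(x)-\eta(x-t))/t$ increases to $\eta'_-(x)$ as $t\downarrow0$. We have $\eta'_-\le\eta'_+$ on $(u,v)$, both functions are nondecreasing, $\eta'_+$ is right-continuous on $[u,v)$, $\eta'_-$ is left-continuous on $(u,v]$, and $\eta(y)-\eta(x)=\int_x^y\eta'_+$. Consequently, if $\eta'_-=\eta'_+$ on $(u,v)$, then $\eta\in C^1[u,v]$. The primitive of a bounded nondecreasing function is convex. Finally, $\eta$ is strictly convex if and only if it is affine on no nondegenerate interval, if and only if $\eta'_+$ is strictly increasing.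

\subsection*{Fourier decay}
Upper bounds for $T$ come from measures on the curve with decaying Fourier transform.

\begin{lemma}\label{lem:fourier}
Let $0<\beta<2$ and let $\sigma$ be a probability measure carried by a compact set $\Gamma\subset\mathbb R^2$ such that for every $\varepsilon>0$, $|\hat\sigma(\xi)|\le C_\varepsilon|\xi|^{-\beta/2+\varepsilon}$ for $|\xi|\ge1$. Then $|E'+\Gamma|>0$ for every compact $E'$ with $\dim_{\mathrm H}E'>2-\beta$.
\end{lemma}

\begin{proof}
Choose $s$ with $2-\beta<s<\dim_{\mathrm H}E'$, take $\mu$ from (H2), and take $\varepsilon>0$ with $-\beta+2\varepsilon\le s-2$. Since $|\hat\mu|,|\hat\sigma|\le1$,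
\[
\int|\hat\mu\hat\sigma|^2\,d\xi\le\pi+C_\varepsilon^2\int_{|\xi|\ge1}|\hat\mu(\xi)|^2|\xi|^{s-2}\,d\xi<\infty .
\]
The measure $\mu*\sigma$ has Fourier transform $\hat\mu\hat\sigma\in L^2$, so by Plancherel's theorem it has an $L^2$ density. It is a probability measure carried by $E'+\Gamma$, so this set is not null.
\end{proof}

We recall van der Corput's lemma \cite[Ch.~VIII, Prop.~2]{Stein}. Let $\phi$ be real and smooth on a bounded interval $J$ and let $\lambda>0$. Then
\begin{equation}\label{eq:vdc}
\Bigl|\int_Je^{i\phi}\Bigr|\le
\begin{cases}3\lambda^{-1}&\text{if }\phi'\text{ is monotone and }|\phi'|\ge\lambda\text{ on }J,\\[2pt]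
8\lambda^{-1/2}&\text{if }|\phi''|\ge\lambda\text{ on }J.\end{cases}
\end{equation}
On the parabola the phase is $\phi(x)=\xi\cdot(x,x^2)=\xi_1x+\xi_2x^2$, and $\phi'$ is monotone. With $R=|\xi|$ there are two regimes.
\begin{itemize}
\item[(A)] $|\xi_1|\ge4|\xi_2|$. Then $R^2\le\frac{17}{16}\xi_1^2$, and $|\phi'|\ge|\xi_1|-2|\xi_2|\ge\frac12|\xi_1|\ge\frac25R$ on $[0,1]$.
\item[(B)] $|\xi_1|<4|\xi_2|$. Then $R^2<17\xi_2^2$, so $|\phi''|=2|\xi_2|\ge\frac25R$, and $|\phi'(x)|\ge\frac25R|x-x_0|$ with $x_0=-\xi_1/(2\xi_2)$.
\end{itemize}

\begin{example}[the parabola]\label{ex:parabola}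
Let $\sigma_0$ be the image of Lebesgue measure on $[0,1]$ under $x\mapsto(x,x^2)$. For $R\ge1$, the first bound in \eqref{eq:vdc} in regime (A) and the second in regime (B) give $|\hat\sigma_0(\xi)|\le13R^{-1/2}$. Lemma~\ref{lem:fourier} with $\beta=1$ and (F1) show that this arc has $T=1$.
\end{example}

\section{A set of full dimension with null rational projections}\label{sec:E}

The main idea is visible for the corner $\gamma(x)=|x|$ on $[-1,1]$. The set $E_0=\{(x,y):y-x\in K,\ y+x\in K\}$ is a linear image of $K\times K$, so it has dimension $2$, and $\pi_1(E_0)=\pi_{-1}(E_0)=K$. By \eqref{eq:segment}, $|E_0+\Gamma_\gamma|=0$. Given $\delta>0$, Lemma~\ref{lem:stable} gives an $r$ such that every function within $r$ of $|x|$ has $|E_0+\Gamma|<\delta$; the hyperbola $\sqrt{x^2+r^2}$ is one. So a strictly convex curve can have a sum with $E_0$ that is as small as we like. For the hyperbola the sum is not null, by (F2). To reach measure zero we want to iterate: add a small corner $c|x-q|$ with $c\ll r$, obtain a new polygon with null sum, find a new $r$, and so on. The new slopes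 are $\pm1\pm c$, and $c$ is known only after the set has been fixed. The set must therefore be prepared in advance for a dense family of slopes.

A product handles two slopes, since two linear forms are coordinates of the plane. For more slopes we keep the mechanism of Example~\ref{ex:K}, one binary digit set to zero at a time, and impose the conditions on different forms $\pi_\theta$ at rapidly increasing scales. A condition at a very fine scale removes almost exactly half of the mass from every coarse square, whatever its direction. This is Fej\'er's lemma: if $G\in L^1(\mathbb R)$ and $w$ is bounded and $1$-periodic with mean $1$, then $\int G(t)w(\rho t)\,dt\to\int G$ as $\rho\to\infty$. (For the indicator of an interval the error is $O(1/\rho)$; step functions are dense in $L^1$ and $w$ is bounded.)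

\begin{proof}[Proof of Proposition~\ref{prop:E}]
Let $(\vartheta_n)_{n\ge1}$ be a sequence of rationals in which every rational occurs infinitely often. For integers $0\le r_1<r_2<\cdots$ to be chosen, put
\[
P_n=\{t\in\mathbb R:2^{r_n}t\in\mathbb Z+[0,\tfrac12]\},\qquad S_n=\pi_{\vartheta_n}^{-1}(P_n),\qquad E=[0,1]^2\cap\bigcap_{n\ge1}S_n .
\]
The sets $P_n$ and $S_n$ are closed, so $E$ is compact.

\emph{Projections.} Up to a countable set, $P_n$ is the set of $t$ such that binary digit number $r_n+1$ of $t-\lfloor t\rfloor$ is $0$. The $r_n$ are distinct, so the intersection of any $N$ of the sets $P_n$ has measure $2^{-N}$ in each interval $[k,k+1]$. For $\theta\in\mathbb Q$ the set $\pi_\theta(E)$ lies in the infinite intersection $\bigcap_{n:\vartheta_n=\theta}P_n$, which is null. A rational polygon is a finite union of segments with rational slopes, so \eqref{eq:segment} gives the last assertion.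

\emph{Choice of the scales.} To bound the dimension from below we build a measure. Let $g_0=1$ and $g_n=\prod_{k\le n}2\cdot\mathbf 1_{S_k}$ on $[0,1]^2$. With $w=2\cdot\mathbf 1_{\mathbb Z+[0,1/2]}$, which is $1$-periodic with mean $1$, we have $g_n=g_{n-1}\cdot w(2^{r_n}(y-\vartheta_nx))$. For $F\in L^1(\mathbb R^2)$ and $\vartheta\in\mathbb R$, the substitution $y=t+\vartheta x$ and Fubini's theorem give
\[
\int F(x,y)\,w(2^r(y-\vartheta x))\,dx\,dy=\int G(t)\,w(2^rt)\,dt,\qquad G(t)=\int F(x,t+\vartheta x)\,dx ,
\]
and this tends to $\int G=\int F$ as $r\to\infty$. Given $r_1,\dots,r_{n-1}$, apply this to $F=g_{n-1}\mathbf 1_Q$ for each of the finitely many squares $Q$ below, and choose $r_n>r_{n-1}$ so that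
\begin{equation}\label{eq:rn}
\Bigl|\int_Qg_n-\int_Qg_{n-1}\Bigr|\le4^{-n-n^2}\quad\text{for dyadic }Q\subset[0,1]^2\text{ of side }2^{-\ell},\ 0\le\ell\le n^2 .
\end{equation}

\emph{Mass of a square.} Let $Q\subset[0,1]^2$ be dyadic of side $2^{-\ell}$ and let $n\ge0$ satisfy $n^2\le\ell<(n+1)^2$. The first $n$ conditions are not controlled on $Q$, and we use $g_n\le2^n\le2^{\sqrt\ell}$. For $k\ge n+1$ we have $\ell\le k^2$, so by \eqref{eq:rn} step $k$ changes $\int_Qg$ by at most $4^{-k}4^{-\ell}$. Since $\sum_{k\ge1}4^{-k}<1$,
\begin{equation}\label{eq:Qmass}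
\int_Qg_N\le(2^{\sqrt\ell}+1)\,4^{-\ell}\qquad(N\ge n).
\end{equation}
For $Q=[0,1]^2$ this reads $\int g_N\le2$, while \eqref{eq:rn} gives $\int g_N\ge1-\sum_{k\ge1}4^{-k-k^2}\ge\frac12$.

\emph{Dimension.} Let $\mu$ be a weak limit of $g_N\,dx\,dy$ along a subsequence. All these measures live on $[0,1]^2$, so $\mu$ has mass at least $\frac12$. For an open set $U$ we have $\mu(U)\le\liminf\int_Ug_N$. Taking for $U$ the complement of $[0,1]^2\cap S_1\cap\dots\cap S_M$, where $g_N=0$ for $N\ge M$, we see that $\mu$ is carried by $E$. Taking for $U$ an open ball of radius less than $2^{-\ell}$, which meets at most $9$ dyadic squares of side $2^{-\ell}$, we get $\mu(U)\le9(2^{\sqrt\ell}+1)4^{-\ell}$ from \eqref{eq:Qmass}. This is \eqref{eq:fulldim} with $n=2$.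
\end{proof}

\begin{remark}
Of $\mathbb Q$ the construction uses only countability. Some such restriction is needed: if $\dim_{\mathrm H}E>1$, then $|\pi_\theta(E)|>0$ for almost every $\theta$. Indeed, (H2) with $s=1$ and polar coordinates give $\int_0^\infty|\hat\mu(\rho e)|^2\,d\rho<\infty$ for almost every unit vector $e$, and $\rho\mapsto\hat\mu(\rho e)$ is the Fourier transform of the image of $\mu$ under $z\mapsto z\cdot e$, which therefore has an $L^2$ density.
\end{remark}

From now on $E$ is a fixed set as in Proposition~\ref{prop:E}.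

\section{A curve with a dense set of corners}\label{sec:atomic}

\begin{proof}[Proof of Theorem~\ref{thm:atomic}]
Let $(q_k)_{k\ge1}$ be distinct points, dense in $(a,b)$. We choose rationals $c_k>0$ inductively, starting with $c_1=1$, and put $\gamma_n(x)=\sum_{k\le n}c_k|x-q_k|$. The slopes of $\gamma_n$ are sums $\sum_{k\le n}\pm c_k$, so $\Gamma_{\gamma_n}$ is a rational polygon and $|E+\Gamma_{\gamma_n}|=0$. By Lemma~\ref{lem:stable} there is $\varepsilon_n>0$ such that $|E+\Gamma_\zeta|<\frac1n$ whenever $\|\zeta-\gamma_n\|_\infty\le\varepsilon_n$. Choose a rational $c_{n+1}$ with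
\[
0<c_{n+1}\le 2^{-n-1}\min(1,\varepsilon_1,\dots,\varepsilon_n)/(1+b-a).
\]

Let $\gamma(x)=\sum_kc_k|x-q_k|$. Since $\sum_kc_k<\infty$, the function $\gamma$ is convex and Lipschitz. The difference quotients of $|x-q_k|$ are bounded by $1$, so the right derivative $p$ may be computed term by term, and $p(t)-p(s)=\sum_{s<q_k\le t}2c_k$. Thus $D^2\gamma=\sum_k2c_k\delta_{q_k}$ is purely atomic. Because the $q_k$ are dense, $p$ is strictly increasing and $\gamma$ is strictly convex. For each $n$,
\[
\|\gamma-\gamma_n\|_\infty\le(b-a)\sum_{k>n}c_k\le\varepsilon_n\sum_{k>n}2^{-k}\le\varepsilon_n ,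
\]
so $|E+\Gamma_\gamma|<\frac1n$. Hence $|E+\Gamma_\gamma|=0$, and \eqref{eq:witness} gives $T(\Gamma_\gamma)=2$.
\end{proof}

\section{The typical convex function}\label{sec:typical}

To remove the corners one could interleave the steps above with smoothing steps. The Baire category theorem does this bookkeeping: it suffices to show that polygons and smooth strictly convex functions are each dense in $X$. The prescribed values and slopes at the endpoints are needed in Section~\ref{sec:range}, where the arcs are glued into the gaps of a parabola; respecting them is the only difficulty in the density proofs.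

The conditions defining $X$ pass to pointwise limits, so $X$ is closed in $C[u,v]$ and complete. Put $m=\frac{B-A}{v-u}$. By Section~\ref{sec:tools}, the elements of $X$ are exactly the functions $A+\int_u^xq$ with $q$ nondecreasing, $\alpha\le q\le\beta$ and mean value $m$, and the sup distance of two such functions is at most the $L^1$ distance of their derivatives. The hypothesis $\alpha<m<\beta$ leaves room to adjust the mean; if $m=\alpha$ or $m=\beta$, then $X$ consists of one affine function.

\begin{lemma}\label{lem:P}
The set $\mathcal P$ of piecewise affine elements of $X$ with finitely many pieces and rational slopes is dense in $X$.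
\end{lemma}

\begin{proof}
Let $\eta\in X$ and $p=\eta'_+$. We round $p$ to a grid, after moving it away from $\alpha$ and $\beta$. For $\tau\in(0,1)$ the function $p_\tau=(1-\tau)p+\tau m$ is nondecreasing, has mean $m$, and satisfies $\alpha+\tau(m-\alpha)\le p_\tau\le\beta-\tau(\beta-m)$. Let $\kappa=1/N\le\tau\min(m-\alpha,\beta-m)$ and $p^-=\kappa\lfloor p_\tau/\kappa\rfloor$. This function is nondecreasing with finitely many values, all rational, and $\alpha\le p^-\le p_\tau<p^-+\kappa\le\beta$. To restore the mean, round down on the left and up on the right: for $c\in[u,v]$ let $q_c=p^-$ on $[u,c)$ and $q_c=p^-+\kappa$ on $[c,v]$, again a nondecreasing rational step function. Its integral $\int p^-+\kappa(v-c)$ is continuous in $c$, at least $\int p_\tau$ at $c=u$ and at most $\int p_\tau$ at $c=v$. So $q_c$ has mean $m$ for some $c$, and $\zeta(x)=A+\int_u^xq_c$ lies in $\mathcal P$. Since $|q_c-p_\tau|\le\kappa$ and $|p_\tau-p|\le\tau(\beta-\alpha)$, we have $\|\zeta-\eta\|_\infty\le(v-u)(\kappa+\tau(\beta-\alpha))$.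
\end{proof}

\begin{lemma}\label{lem:D}
The set $\mathcal D$ of strictly convex $C^1$ elements of $X$ with $\eta'(u)=\alpha$ and $\eta'(v)=\beta$ is dense in $X$.
\end{lemma}

\begin{proof}
Let $\eta\in X$ and extend $p=\eta'_+$ by $\alpha$ on $(-\infty,u)$ and by $\beta$ on $[v,\infty)$; it stays nondecreasing. The average $p_h(x)=\frac1{2h}\int_{x-h}^{x+h}p$ is continuous and nondecreasing, with $p_h(u-h)=\alpha$ and $p_h(v+h)=\beta$. Let $\ell_h:[u,v]\to[u-h,v+h]$ be the increasing affine bijection and $p_h^*=p_h\circ\ell_h$, so that $p_h^*(u)=\alpha$, $p_h^*(v)=\beta$. Since $|\ell_h(x)-x|\le h$, the number $p_h^*(x)$ is an average of $p$ over a subinterval of $[x-2h,x+2h]$. It tends to $p(x)$ at every continuity point of $p$, hence almost everywhere, and by bounded convergence $p_h^*\to p$ in $L^1[u,v]$ as $h\to0$. In particular the mean $m_h$ of $p_h^*$ tends to $m$.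

It remains to make the derivative strictly increasing and to correct its mean; one family does both. For $k>0$ let $r_k(x)=\alpha+(\beta-\alpha)\bigl(\frac{x-u}{v-u}\bigr)^k$. It is continuous, increases strictly from $\alpha$ to $\beta$, and has mean $\alpha+\frac{\beta-\alpha}{k+1}$, which takes every value in $(\alpha,\beta)$. Fix $\tau\in(0,1)$. The function $q=(1-\tau)p_h^*+\tau r_k$ has mean $m$ when $r_k$ has mean $m+\frac{1-\tau}{\tau}(m-m_h)$, and this number lies in $(\alpha,\beta)$ for small $h$. With that $k$, $\zeta(x)=A+\int_u^xq$ lies in $\mathcal D$, and $\|\zeta-\eta\|_\infty\le\|p_h^*-p\|_{L^1}+\tau(\beta-\alpha)(v-u)$.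
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:typical}]
The set $O_n=\{\eta\in X:|E+\Gamma_\eta|<\frac1n\}$ is open by Lemma~\ref{lem:stable}. It contains $\mathcal P$ by Proposition~\ref{prop:E}, so it is dense by Lemma~\ref{lem:P}.

Next we list countably many closed subsets of $X$ that are disjoint from $\mathcal D$. By Lemma~\ref{lem:D} their complements are open and dense.
\begin{itemize}
\item[(i)] For $r<s$ in a fixed countable dense subset of $[u,v]$, the set of $\eta$ that are affine on $[r,s]$. This condition passes to pointwise limits.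
\item[(ii)] The set $J_n$ of $\eta$ with $\eta'_+(x)-\eta'_-(x)\ge\frac1n$ for some $x\in[u+\frac1n,v-\frac1n]$. Let $\eta_i\in J_n$ with witnesses $x_i$ converge uniformly to $\eta$, and pass to a subsequence with $x_i\to x$. For $0<t\le\frac1n$, monotonicity of difference quotients gives
\[
\frac{\eta_i(x_i+t)-\eta_i(x_i)}t\ge\frac{\eta_i(x_i)-\eta_i(x_i-t)}t+\frac1n .
\]
Let $i\to\infty$ and then $t\to0$ to get $\eta'_+(x)-\eta'_-(x)\ge\frac1n$.
\item[(iii)] The sets $\{\eta'_+(u)\ge\alpha+\frac1n\}$ and $\{\eta'_-(v)\le\beta-\frac1n\}$. As $\eta'_+(u)$ is the infimum and $\eta'_-(v)$ the supremum of the corresponding difference quotients, these sets are defined by the closed conditions $\eta(u+t)-A\ge(\alpha+\frac1n)t$, respectively $B-\eta(v-t)\le(\beta-\frac1n)t$, for all $t\in[0,v-u]$.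
\end{itemize}
The set of $\eta$ that lie in every $O_n$ and in none of these closed sets is residual. Take such an $\eta$. If it were affine on a nondegenerate interval, it would be affine on some $[r,s]$ from (i); so it is strictly convex. By (ii), $\eta'_-=\eta'_+$ on $(u,v)$, so $\eta\in C^1[u,v]$. By (iii) and $\alpha\le\eta'\le\beta$, we have $\eta'(u)=\alpha$ and $\eta'(v)=\beta$. Also $|E+\Gamma_\eta|=0$, so $T(\Gamma_\eta)=2$ by \eqref{eq:witness}. Since $T(\Gamma_\eta)\ne1$, (F2) shows that $D^2\eta$ is purely singular.
\end{proof}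

\begin{remark}\label{rem:noF2}
Singularity can be added to the list without (F2). Let $W_n$ be the set of $\eta\in X$ for which there are $h>0$ and disjoint intervals $(s_i,t_i]\subset(u+h,v-h]$, $1\le i\le N$, of total length greater than $v-u-\frac1n$, with
\[
\sum_{i\le N}\Bigl(\frac{\eta(t_i+h)-\eta(t_i)}h-\frac{\eta(s_i)-\eta(s_i-h)}h\Bigr)<\frac1n .
\]
For fixed data this is a strict inequality between finitely many values of $\eta$, so $W_n$ is open. It contains $\mathcal P$: place the intervals well inside the affine pieces, so that the sum is $0$. The sum dominates $D^2\eta(\bigcup_i(s_i,t_i])$. If $\eta\in\bigcap_nW_n$ and $\rho\in L^1$ is the density of the absolutely continuous part, then for each $n$ the integral of $\rho$ is less than $\frac1n$ off a set of measure less than $\frac1n$, so $\int\rho=0$.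
\end{remark}

\section{A random Cantor set on the parabola}\label{sec:salem}

Fix $d\in(0,1]$. We need a null set $C\subset[0,1]$ covered by about $2^{dj}$ intervals of length $2^{-j}$, and a measure on the parabola over $C$ to which Lemma~\ref{lem:fourier} applies with $\beta=d$. The number of intervals at level $j$ will be $2^{m(j)}$, where
\[
m(j)=\lfloor dj\rfloor\ \text{ if }d<1,\qquad m(j)=j-\lfloor\sqrt j\rfloor\ \text{ if }d=1 .
\]
(The choice $m(j)=j$ for $d=1$ would give $C=[0,1]$, which is not null.) In both cases
\begin{equation}\label{eq:m}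
m(0)=0,\quad m(j+1)-m(j)\in\{0,1\},\quad m(j)\le dj,\quad j-m(j)\to\infty .
\end{equation}
Thus $j-m(j)$ is nondecreasing, and $2j-m(j)$ grows by at least $1$ at each step. For $0<\varepsilon<d$ we have $m(j)\ge(d-\varepsilon)j-C_\varepsilon$, by $\lfloor dj\rfloor\ge dj-1$ and $\sqrt j\le\varepsilon j+\frac1{4\varepsilon}$. We shall use this in the form
\begin{equation}\label{eq:mm}
i,i'\ge0,\quad 2^{i+i'}\ge R/4\quad\Longrightarrow\quad 2^{-m(i)-m(i')}\le C_\varepsilon R^{-d+\varepsilon}.
\end{equation}
Here and below $C_\varepsilon$ depends only on $d$ and $\varepsilon$, the letter $c$ denotes an absolute constant, and both may change from line to line.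

\begin{proposition}\label{prop:salem}
There are a compact set $C\subset[0,1]$ and a probability measure $\nu$ on $C$ without atoms such that:
\begin{itemize}
\item[(a)] for each $j$, $C$ is covered by $2^{m(j)}$ closed dyadic intervals of length $2^{-j}$; in particular $|C|=0$;
\item[(b)] the image $\sigma$ of $\nu$ under $x\mapsto(x,x^2)$ satisfies, for every $\varepsilon>0$, $|\hat\sigma(\xi)|\le C_\varepsilon|\xi|^{-d/2+\varepsilon}$ for $|\xi|\ge1$.
\end{itemize}
\end{proposition}

\subsection*{Construction}
Attach a sign $\epsilon_I=\pm1$ to every closed dyadic interval $I\subset[0,1]$. Let $\mathcal C_0=\{[0,1]\}$. If $m(j+1)=m(j)+1$, let $\mathcal C_{j+1}$ consist of both closed halves of every $I\in\mathcal C_j$. If $m(j+1)=m(j)$, keep one half of each $I\in\mathcal C_j$, the left one if $\epsilon_I=1$ and the right one if $\epsilon_I=-1$. For $j\ge i$ each member of $\mathcal C_i$ contains exactly $2^{m(j)-m(i)}$ members of $\mathcal C_j$; in particular $\#\mathcal C_j=2^{m(j)}$. Let $C_j=\bigcup\mathcal C_j$, $C=\bigcap_jC_j$ and $f_j=2^{j-m(j)}\mathbf 1_{C_j}$. Part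 (a) holds, and $|C|\le2^{m(j)-j}\to0$.

For $I\in\mathcal C_j$ and $j'\ge j$ we have $\int_If_{j'}=2^{-m(j)}$. Hence for continuous $\psi$ the integrals $\int\psi f_{j'}$, $j'\ge j$, differ from each other by at most the largest oscillation of $\psi$ on an interval of length $2^{-j}$, and $f_j\,dx$ converges weakly to a probability measure $\nu$, carried by each $C_j$ and so by $C$. A point $x$ has an open neighborhood that meets at most two members of $\mathcal C_j$, so $\nu(\{x\})\le2\cdot2^{-m(j)}\to0$. Let $\sigma_j$ be the image of $f_j\,dx$ on the parabola. Then $\hat\sigma_j\to\hat\sigma$ pointwise, and $\sigma_0$ is the measure of Example~\ref{ex:parabola}.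

The signs cannot be arbitrary. If all of them equal $1$ (for $d=1$ this gives the set $K$ of Example~\ref{ex:K}), then $|\hat\sigma(\xi_1,0)|=\prod_n|\cos(2^{-n-1}\xi_1)|$, the product over the free digit positions $n$. If position $j+1$ is not free and $\xi_1=2\pi2^j$, the factors with $n\le j$ equal $1$, the vanishing factor $n=j+1$ is absent, and the rest is at least $\prod_{l\ge2}\cos(\pi2^{-l})=2/\pi$. There is no decay. We therefore take the signs to be independent fair coins, and expect square-root cancellation between different intervals.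

\subsection*{Increments}
If $m(j+1)=m(j)+1$, then $f_{j+1}=f_j$. Otherwise $f_{j+1}-f_j=2^{j-m(j)}\sum_{I\in\mathcal C_j}\epsilon_Ih_I$ almost everywhere, where $h_I$ is $1$ on the left half of $I$, $-1$ on the right half and $0$ off $I$. With $\phi(x)=\xi_1x+\xi_2x^2$,
\[
\hat\sigma_{j+1}(\xi)-\hat\sigma_j(\xi)=\sum_{I\in\mathcal C_j}\epsilon_Ia_I(\xi),\qquad a_I(\xi)=2^{j-m(j)}\int h_Ie^{i\phi}\,dx .
\]
The typical size of this sum is $A_j(\xi)=\bigl(\sum_{I\in\mathcal C_j}|a_I(\xi)|^2\bigr)^{1/2}$, which we bound for every choice of signs. There are three bounds for a single term, the trivial one and \eqref{eq:vdc} on each half of $I$: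
\begin{equation}\label{eq:aI}
|a_I|\le2^{-m(j)},\qquad |a_I|\le2^{j-m(j)}\frac{6}{\min_I|\phi'|},\qquad |a_I|\le2^{j-m(j)}\frac{16}{(2|\xi_2|)^{1/2}} .
\end{equation}
The first gives $A_j^2\le2^{-m(j)}$, which is about $R^{-d}$ or better once $2^j>R$. For $2^j\le R$ we need oscillation, and the difficulty is the stationary point $x_0$ in regime (B). Across an interval at distance $D$ from $x_0$ the phase changes by about $RD2^{-j}$, so there is no cancellation for $D<2^j/R$. But only a proportion of about $D^d$ of the intervals lie within distance $D$ of $x_0$, and the trivial bound on them gives about $2^{-dj}(2^j/R)^d=R^{-d}$. When $2^j/R<2^{-j}$, only a bounded number of intervals are near $x_0$, and the third bound takes over.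

\begin{lemma}\label{lem:A}
For every choice of signs, $A_j(\xi)^2\le2^{-m(j)}$ for all $\xi$, and for $0<\varepsilon<d$
\[
A_j(\xi)^2\le C_\varepsilon R^{-d+\varepsilon}\qquad\text{whenever }2^j\le R=|\xi| .
\]
\end{lemma}

\begin{proof}
Only the second bound remains. Let $k=\lfloor\log_2R\rfloor\ge j$, so $R/2<2^k\le R$.

\emph{Regime (A).} Here $|a_I|\le15\cdot2^{j-m(j)}/R$ for all $I$. Since $2j-m(j)$ is increasing,
\[
A_j^2\le225\cdot2^{2j-m(j)}R^{-2}\le225\cdot2^{2k-m(k)}R^{-2}\le225\cdot2^{-m(k)},
\]
and \eqref{eq:mm} applies with $(i,i')=(k,0)$.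

\emph{Regime (B): counting.} Let $D_I=\operatorname{dist}(I,x_0)$ and $0\le i\le j$. The intervals $I\in\mathcal C_j$ with $D_I\le2^{-i}$ lie in an interval of length $4\cdot2^{-i}$ centered at $x_0$, which meets the interiors of at most $5$ dyadic intervals of length $2^{-i}$. Each such $I$ lies in a member of $\mathcal C_i$ among these five, so
\begin{equation}\label{eq:count}
\#\{I\in\mathcal C_j:D_I\le2^{-i}\}\le5\cdot2^{m(j)-m(i)} .
\end{equation}
Let shell $0$ be $\{I:D_I>1\}$ and shell $i$ be $\{I:2^{-i}<D_I\le2^{-i+1}\}$ for $1\le i\le j$. Shell $i$ has at most $10\cdot2^{m(j)-m(i)}$ members: for $i\ge1$ by \eqref{eq:count} and $m(i-1)\ge m(i)-1$, and for $i=0$ because $\#\mathcal C_j=2^{m(j)}$. In shell $i$ we have $|\phi'|\ge\frac25R2^{-i}$, so $|a_I|\le15\cdot2^{i+j-m(j)}/R$. For $0\le i_0\le j$ the shells $0,\dots,i_0$ contain exactly the $I$ with $D_I>2^{-i_0}$, and the terms $2^{2i-m(i)}$ at least double at each step. Therefore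
\begin{equation}\label{eq:far}
\sum_{D_I>2^{-i_0}}|a_I|^2\le c\,\frac{2^{2j-m(j)}}{R^2}\sum_{i\le i_0}2^{2i-m(i)}\le c\,\frac{2^{2(j+i_0)}}{R^2}\,2^{-m(j)-m(i_0)} .
\end{equation}

\emph{Regime (B) with $R\le2^{2j}$.} Take $i_0=k-j\in[0,j]$. Since $2^{j+i_0}\le R$, the far intervals contribute at most $c2^{-m(j)-m(i_0)}$ by \eqref{eq:far}. By \eqref{eq:count} and the first bound in \eqref{eq:aI}, those with $D_I\le2^{-i_0}$ contribute at most $5\cdot2^{m(j)-m(i_0)}2^{-2m(j)}$, a bound of the same form. Apply \eqref{eq:mm} with $(i,i')=(j,i_0)$.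

\emph{Regime (B) with $R>2^{2j}$.} Take $i_0=j$. By \eqref{eq:far} the far intervals contribute at most $c2^{4j-2m(j)}R^{-2}\le c2^{2j-2m(j)}R^{-1}$. The at most $5$ intervals with $D_I\le2^{-j}$ contribute at most $c2^{2j-2m(j)}R^{-1}$ by the third bound in \eqref{eq:aI} and $2|\xi_2|\ge\frac25R$. Let $k'=\lfloor\frac12\log_2R\rfloor\ge j$, so $R/4<2^{2k'}\le R$. Since $j-m(j)$ is nondecreasing,
\[
2^{2j-2m(j)}R^{-1}\le2^{2k'-2m(k')}R^{-1}\le2^{-2m(k')},
\]
and \eqref{eq:mm} applies with $(i,i')=(k',k')$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:salem}(b)]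
Since $|\hat\sigma|\le1$, we may assume $0<\varepsilon<d/2$.

\emph{One frequency, one level.} Hoeffding's inequality says that for real $b_I$, independent fair signs $\epsilon_I$ and $t>0$, $\Pr(|\sum\epsilon_Ib_I|>t)\le2\exp(-t^2/(2\sum b_I^2))$; it follows from $\cosh y\le e^{y^2/2}$ and Markov's inequality. The family $\mathcal C_j$ depends only on the signs of intervals longer than $2^{-j}$, so given $\mathcal C_j$ the numbers $a_I(\xi)$ are fixed and the signs $\epsilon_I$, $I\in\mathcal C_j$, are independent and fair. If $|\sum\epsilon_Ia_I|>\lambda A_j$, then the real or the imaginary part exceeds $\lambda A_j/\sqrt2$ in absolute value. Hence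
\[
\Pr\bigl(|\hat\sigma_{j+1}(\xi)-\hat\sigma_j(\xi)|>\lambda A_j(\xi)\bigr)\le4e^{-\lambda^2/4}.
\]

\emph{A grid of frequencies.} A union bound handles only countably many $\xi$, so we use a grid fine enough for interpolation. For $k\ge1$ let $G_k=\{\xi\in(2^{-k}\mathbb Z)^2:2^{k-1}\le|\xi|\le2^{k+2}\}$; then $\#G_k\le(2^{2k+3}+1)^2\le c\,16^k$. The sum $\sum_{k\ge1}\sum_{j\ge0}4c\,16^ke^{-L^2(j+k)/4}$ is a product of two geometric series and tends to $0$ as $L\to\infty$. Fix $L$ for which it is less than $1$. Then there is a choice of signs, which we fix, such that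
\[
|\hat\sigma_{j+1}(\xi)-\hat\sigma_j(\xi)|\le L(j+k)^{1/2}A_j(\xi)\qquad\text{for all }k\ge1,\ \xi\in G_k,\ j\ge0 .
\]

\emph{Summing over levels.} Let $\xi\in G_k$ and $R=|\xi|\in[2^{k-1},2^{k+2}]$. Write $\hat\sigma=\hat\sigma_0+\sum_{j\ge0}(\hat\sigma_{j+1}-\hat\sigma_j)$. By Example~\ref{ex:parabola}, $|\hat\sigma_0(\xi)|\le13R^{-1/2}\le13R^{-d/2}$. There are at most $k+3$ levels with $2^j\le R$, and by Lemma~\ref{lem:A} they contribute at most
\[
C_\varepsilon(k+3)(2k+2)^{1/2}R^{-d/2+\varepsilon/2}\le C_\varepsilon R^{-d/2+\varepsilon},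
\]
because $k\le1+\log_2R$. The levels with $2^j>R$ have $j\ge k$, and $A_j\le2^{-m(j)/2}\le C_\varepsilon2^{-(d-\varepsilon)j/2}$; since $(2j)^{1/2}\le C_\varepsilon2^{\varepsilon j/2}$, they contribute at most $C_\varepsilon\sum_{2^j>R}2^{-(d/2-\varepsilon)j}\le C_\varepsilon R^{-d/2+\varepsilon}$. So (b) holds on $\bigcup_kG_k$.

\emph{All frequencies.} Let $2^k\le|\xi|<2^{k+1}$ with $k\ge1$, and let $\xi'$ be a nearest point of $(2^{-k}\mathbb Z)^2$. Then $|\xi-\xi'|\le2^{-k}\le\frac12$, so $\xi'\in G_k$ and $|\xi'|\ge|\xi|/4$. As $|z|\le\sqrt2$ on the support of $\sigma$, the function $\hat\sigma$ is $\sqrt2$-Lipschitz, and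
\[
|\hat\sigma(\xi)|\le|\hat\sigma(\xi')|+\sqrt2\,2^{-k}\le C_\varepsilon|\xi|^{-d/2+\varepsilon}+2\sqrt2\,|\xi|^{-1}.
\]
For $1\le|\xi|<2$ use $|\hat\sigma|\le1$.
\end{proof}

\section{Every threshold between $1$ and $2$}\label{sec:range}

\begin{proof}[Proof of Theorem~\ref{thm:range}]
For $t=2$ take a function from Theorem~\ref{thm:typical}. Let $t\in[1,2)$ and $d=2-t\in(0,1]$, and take $C,\nu,\sigma$ from Proposition~\ref{prop:salem}. Since $\nu$ has no atoms, $C$ is infinite, and $a=\min C<b=\max C$. Call the countably many components $(g,h)$ of $[a,b]\setminus C$ gaps; their endpoints lie in $C$.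

\emph{The curve.} Over a gap we need an arc that matches the values and the slopes of the parabola at both ends. The chord has slope $g+h\in(2g,2h)$, so Theorem~\ref{thm:typical} applies to $X(g,h;g^2,h^2;2g,2h)$; choose $\eta_g$ in its residual set. Let $\gamma(x)=x^2$ and $p(x)=2x$ on $C$, and $\gamma=\eta_g$, $p=\eta_g'$ on $[g,h]$. The definitions agree at gap endpoints.

The function $p$ is strictly increasing. Let $x<y$. If both lie in the same gap, use strict convexity of $\eta_g$. Otherwise let $x^+=\min(C\cap[x,b])$ and $y^-=\max(C\cap[a,y])$. Then $x^+\le y^-$ and $p(x)\le2x^+\le2y^-\le p(y)$, and equality throughout would force $x=x^+=y^-=y$. The range of $p$ contains $2C$ and every $[2g,2h]$, so it is the interval $[2a,2b]$, and a monotone function whose range is an interval is continuous.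

Next, $\gamma$ is a primitive of $p$. On each gap $\int_g^hp=h^2-g^2=\int_g^h2y\,dy$. For $x\in C$, using $|C|=0$ twice,
\[
\int_a^xp=\sum_{(g,h)\subset[a,x]}\int_g^hp=\int_{[a,x]\setminus C}2y\,dy=x^2-a^2 .
\]
For $x$ in a gap $(g,h)$, add $\int_g^xp=\eta_g(x)-g^2$. So $\gamma(x)=a^2+\int_a^xp$ on $[a,b]$, and $\gamma$ is $C^1$ and strictly convex. On each gap $D^2\gamma=D^2\eta_g$ is carried by a null set $N_g$, so $D^2\gamma$ is carried by the null set $C\cup\bigcup_gN_g$ and is purely singular. Write $\Gamma=\Gamma_\gamma=\Gamma_C\cup\bigcup_g\Gamma_{\eta_g}$ with $\Gamma_C=\{(x,x^2):x\in C\}$.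

\emph{Upper bound.} The measure $\sigma$ is carried by $\Gamma_C\subset\Gamma$, so Proposition~\ref{prop:salem}(b) and Lemma~\ref{lem:fourier} with $\beta=d$ give $T(\Gamma)\le2-d$.

\emph{Lower bound.} We need one set that has a null sum with all the arcs and with $\Gamma_C$. Subsets of $E$ do the first, and small sets do the second. Let $0<s<2-d$. Since $\dim_{\mathrm H}E=2>s$, (H3) gives a compact $E_s\subset E$ with $\dim_{\mathrm H}E_s=s$. For each gap, $|E_s+\Gamma_{\eta_g}|\le|E+\Gamma_{\eta_g}|=0$.

For $r\in(0,1)$ let $j$ be the least integer with $\sqrt5\,2^{-j}\le r$, so $2^j<2\sqrt5/r<5/r$. The arc of the parabola over an interval of length $2^{-j}$ in $[0,1]$ has diameter at most $\sqrt5\,2^{-j}$. By Proposition~\ref{prop:salem}(a) and $m(j)\le dj$, the set $\Gamma_C$ is covered by at most $2^{dj}\le5r^{-d}$ sets of diameter at most $r$. Let $\epsilon>0$. Since $\mathcal H^{2-d}(E_s)=0$, there are sets $U_i$ covering $E_s$ and numbers $r_i\in(0,1)$ with $\operatorname{diam}U_i\le r_i$ and $\sum_ir_i^{2-d}<\epsilon$. Then $U_i+\Gamma_C$ is covered by at most $5r_i^{-d}$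 sets of diameter at most $2r_i$, each contained in a disk of area $4\pi r_i^2$. Hence
\[
|E_s+\Gamma_C|\le\sum_i5r_i^{-d}\cdot4\pi r_i^2<20\pi\epsilon .
\]
So $|E_s+\Gamma_C|=0$, and $E_s+\Gamma$ is a countable union of null sets. By \eqref{eq:witness}, $T(\Gamma)\ge s$; let $s\uparrow2-d$.

Thus $T(\Gamma)=2-d=t$. A $C^1$ function on a compact interval is Lipschitz, so every $t\in[1,2]$ is attained by a strictly convex Lipschitz graph, and no other value is possible because $1\le T\le2$ by (F1).
\end{proof}

\begin{remark}
The exponent $d/2$ in Proposition~\ref{prop:salem}(b) cannot be improved for any probability measure on $\Gamma_C$: decay with $\beta>d$ in Lemma~\ref{lem:fourier} would give $T(\Gamma)\le2-\beta<2-d$, against the lower bound just proved.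
\end{remark}

\begin{thebibliography}{9}

\bibitem{ILPTY}
Alex Iosevich, Zhangze Li, Eyvindur Palsson, Krystal Taylor, Alexia Yavicoli,
\emph{Minkowski sums with convex curves without pointwise Fourier decay},
arXiv:2608.28770 (2026).

\bibitem{Mattila}
Mattila, \emph{Geometry of Sets and Measures in Euclidean Spaces}.

\bibitem{Stein}
Stein, \emph{Harmonic Analysis}.

\end{thebibliography}
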